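# Walking along a Takagi graph: common hypercyclic vectors and the divergence of $\int_0 dh/\omega(h)$

## One vector carrying many delayed copies of a target

Let $X$ be $c_0(\mathbb N)$, the space of real or complex sequences tending to $0$ with the sup norm, or $\ell_p(\mathbb N)$ with $1\le p<\infty$. Let $B(x_1,x_2,x_3,\dots)=(x_2,x_3,\dots)$ be the backward shift on $X$ and $S(x_1,x_2,\dots)=(0,x_1,x_2,\dots)$ the forward shift. Then $BS=I$ and $\|S^nx\|=\|x\|$. On $X^d$ we use the max norm, on $\mathbb R^d$ the norm $\|\cdot\|_\infty$. For $\lambda\in\mathbb R^d$ put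
$$T_\lambda=e^{\lambda_1}B\times\cdots\times e^{\lambda_d}B\quad\text{on }X^d .$$

Take two vectors $w,v\in X^d$ whose components are supported in $\{1,\dots,q\}$. Pick times $n_0<n_1<\dots<n_J$ and parameters $\lambda^{(0)},\dots,\lambda^{(J)}\in(0,\infty)^d$, and form the vector $u=(u_1,\dots,u_d)$,
$$u_i=w_i+\sum_{l=0}^{J}e^{-n_l\lambda_i^{(l)}}S^{n_l}v_i .\tag{1}$$
So $u$ is $w$ plus $J+1$ copies of the single target $v$. Copy number $l$ is delayed by $n_l$ places and damped by exactly the factor that $T_{\lambda^{(l)}}^{n_l}$ will undo.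

Suppose $n_0\ge q$ and all gaps $n_{l+1}-n_l$ are at least $q$. Apply $T_\lambda^{n_j}$, for any $\lambda$. The vector $w_i$ is wiped out because $n_j\ge q$. For $l<j$, the copy $S^{n_l}v_i$ is supported in $\{n_l+1,\dots,n_l+q\}$ and $n_j\ge n_l+q$, so it is wiped out too. For $l\ge j$ we have $B^{n_j}S^{n_l}=S^{n_l-n_j}$. Hence
$$\big(T_\lambda^{n_j}u\big)_i=e^{n_j(\lambda_i-\lambda_i^{(j)})}v_i+\sum_{l>j}e^{\,n_j\lambda_i-n_l\lambda_i^{(l)}}S^{n_l-n_j}v_i .\tag{2}$$

Two things must happen for (2) to be close to $v$.

* **Accuracy.** The first factor must be near $1$, so we want $\|\lambda-\lambda^{(j)}\|_\infty\le\delta/n_j$ with $\delta$ small. Time $n_j$ serves a whole box of parameters around $\lambda^{(j)}$, of half-side $\delta/n_j$.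
* **Separation.** The exponents $n_j\lambda_i-n_l\lambda_i^{(l)}$ with $l>j$ must be very negative.

The vector (1) is designed so that one $u$ serves all $\lambda$ in a union of boxes. Our aim is to cover a whole curve of parameters by such boxes. The boxes shrink like $1/n_j$, so the times should grow slowly; the copies must not disturb each other, so the times cannot be too close.

Separation also restricts how the parameters may move. Take $d=1$, $\lambda^{(0)}=2$, $\lambda^{(1)}=1$, $n_0=100$, $n_1=110$. For $\lambda=2$ and $j=0$, the later copy appears in (2) with the factor $e^{200-110}=e^{90}$. The parameter dropped too far in too short a time. We are therefore led to *walk along the curve in small steps*, and everything depends on how far the walk can go.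

## Common hypercyclic vectors along a curve of parameters

**Definition (hypercyclic vectors).** For an operator $T$ on a space $Y$, $HC(T)$ is the set of $u\in Y$ whose orbit $\{T^nu:n\ge0\}$ is dense in $Y$. A vector in $\bigcap_\lambda HC(T_\lambda)$ is a *common hypercyclic vector* for the family $(T_\lambda)_\lambda$.

**Example (one operator).** Let $d=1$ and $\lambda=x\in\mathbb R$. If $x\le0$, then $\|(e^xB)^nu\|\le\|u\|$ for all $n$, so every orbit is bounded and $HC(e^xB)=\varnothing$. If $x>0$, use (1) with $J=0$: for $n\ge q$ the vector $u=w+e^{-nx}S^nv$ satisfies $(e^xB)^nu=v$ exactly, and $\|u-w\|=e^{-nx}\|v\|\to0$. So near every finitely supported $w$ there is a vector whose orbit hits $v$. The Baire argument given below turns this into density of $HC(e^xB)$. This is why parameters are taken positive.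

A *dense $G_\delta$* set is a dense set that is a countable intersection of open sets. **Baire's theorem** says that in a complete metric space a countable intersection of dense open sets is dense.

**Definition (Takagi graph).** The Takagi function is $\tau(t)=\sum_{n\ge0}2^{-n}\operatorname{dist}(2^nt,\mathbb Z)$. It is continuous, $\beta$-Hölder for every $\beta\in(0,1)$, not Lipschitz on any interval, and its graph has Hausdorff dimension $1$. The graph of a Takagi function is a set $\Gamma=\{(a+t,b+\tau(t)):t\in[0,1]\}$ with constants $a,b>0$; it lies in $\mathbb R^2_+=(0,\infty)^2$.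

The problem, posed in Fernando Costa Jr, "Self-similar fractals and common hypercyclicity", arXiv:2306.16026 (2023), is this: is $\bigcap_{(x,y)\in\Gamma}HC(e^xB\times e^yB)$ nonempty on $c_0(\mathbb N)\times c_0(\mathbb N)$ when $\Gamma$ is the graph of a Takagi function? The answer is yes, and it follows from a theorem about general curves.

**Theorem 1.** Let $\gamma:[0,1]\to(0,\infty)^d$ satisfy $\|\gamma(s)-\gamma(t)\|_\infty\le\omega(|s-t|)$ for $s\ne t$, where $\omega:(0,1]\to(0,\infty)$ is nondecreasing and
$$\int_0^1\frac{dh}{\omega(h)}=\infty .\tag{3}$$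
Then $\bigcap_{\lambda\in\gamma([0,1])}HC(T_\lambda)$ is a dense $G_\delta$ subset of $X^d$.

**Corollary.** If $\Gamma$ is the graph of a Takagi function, then $\bigcap_{(x,y)\in\Gamma}HC(e^xB\times e^yB)\neq\varnothing$ on $c_0(\mathbb N)\times c_0(\mathbb N)$; in fact this set is a dense $G_\delta$.

**Theorem 2 (sharpness).** Let $\omega:(0,1]\to(0,\infty)$ be nondecreasing and subadditive with $\int_0^1dh/\omega(h)<\infty$. Then there is $f:[0,1]\to\mathbb R$ with modulus of continuity $O(\omega)$ such that for all $a>0$ and $b>-\min f$, the graph $\Gamma=\{(a+t,b+f(t)):t\in[0,1]\}\subset\mathbb R^2_+$ satisfies $\bigcap_{(x,y)\in\Gamma}HC(e^xB\times e^yB)=\varnothing$ on $X\times X$.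

Here *subadditive* means $\omega(s+t)\le\omega(s)+\omega(t)$ whenever $s,t>0$ and $s+t\le1$. For instance, $\omega(h)=h^\beta$ with $0<\beta<1$ is subadditive: $\omega(h)/h$ is nonincreasing, so $\omega(s+t)=s\,\frac{\omega(s+t)}{s+t}+t\,\frac{\omega(s+t)}{s+t}\le\omega(s)+\omega(t)$. *Modulus of continuity $O(\omega)$* means $|f(s)-f(t)|\le C\omega(|s-t|)$ for $s\neq t$ and some constant $C$. Condition (3) is called the Osgood condition.

**Consequence.** For a nondecreasing subadditive $\omega$: every curve (equivalently, every graph) in $\mathbb R^2_+$ with modulus $O(\omega)$ has a common hypercyclic vector if and only if $\int_0dh/\omega(h)=\infty$.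

## How far a Hölder bound lets the walk go

Suppose $\gamma$ has modulus $\omega$, and we stand at $\gamma(t)$ at time $n$. The box of half-side $\delta/n$ contains $\gamma(t')$ as soon as $\omega(|t-t'|)\le\delta/n$. So the step we may safely take at time $n$ has length about "$\omega^{-1}(\delta/n)$". With times $n_j=n_0+jL$ in arithmetic progression, the walk crosses $[0,1]$ if these steps sum to at least $1$.

*Lipschitz curves.* If $\omega(h)=Ch$, the step is $\delta/(Cn)$, and $\sum_j\frac{\delta}{C(n_0+jL)}=\infty$. The walk always arrives, whatever $n_0$ and $L$ are.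

*Hölder curves.* Since $\tau$ is $\beta$-Hölder for every $\beta<1$, a sensible first attempt is to use $\omega(h)=Ch^\beta$ with $\beta$ close to $1$. The step is $(\delta/(Cn))^{1/\beta}$, and the total guaranteed distance is at most
$$\sum_{n\ge n_0}\Big(\frac{\delta}{Cn}\Big)^{1/\beta}<\infty ,$$
which tends to $0$ as $n_0\to\infty$. We have no freedom to keep $n_0$ small: to make $\|u-w\|$ small we need $e^{-n_0\lambda^{(0)}_i}$ small. So the attempt stops here, for every $\beta<1$. Theorem 2 with $\omega(h)=h^\beta$ shows that no other argument using only the exponent $\beta$ can succeed.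

*What the Takagi function does at scale $h$.* Compute $\tau(2^{-m})$. For $n<m$ we have $\operatorname{dist}(2^{n-m},\mathbb Z)=2^{n-m}$, so the $n$-th term is $2^{-m}$. For $n\ge m$ it is $0$. Hence $\tau(2^{-m})=m2^{-m}$: with $h=2^{-m}$, $\tau(h)-\tau(0)=h\log_2(1/h)$. The loss against Lipschitz is a logarithm, not a power. If this is the true size of the modulus, the step at time $n$ is of order $\frac{1}{n\log n}$, and $\sum\frac1{n\log n}$ still diverges. To finish we must prove the modulus bound and turn divergence of $\int_0dh/\omega$ into divergence of the sum of steps.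

## Step lengths and the divergence of their sum

We begin the proof of Theorem 1.

**Step 1: define the steps and show that the walk is never stuck.** The integrand $1/\omega$ is bounded on each $[\eta,1]$, $\eta>0$, by $1/\omega(\eta)$. If $\omega(0^+)$ were positive, $1/\omega$ would be bounded on $(0,1]$, contrary to (3). So $\omega(0^+)=0$ and $\gamma$ is continuous. Fix $\delta\in(0,1]$ and put
$$h_n=\sup\{h\in(0,1]:\omega(h)\le\delta/n\}\qquad(n\ge1).$$
The set is nonempty because $\omega(0^+)=0$, so $h_n>0$. Clearly $(h_n)$ is nonincreasing. It tends to $0$: if $h_n\ge c>0$ for all $n$, then for each $n$ some $h>c/2$ has $\omega(h)\le\delta/n$, so $\omega(c/2)\le\delta/n$ for all $n$, contradicting $\omega>0$.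

We claim
$$|s-t|\le h_n\ \Longrightarrow\ \|\gamma(s)-\gamma(t)\|_\infty\le\delta/n .\tag{4}$$
For $s=t$ there is nothing to prove. If $0<|s-t|<h_n$, there is $h>|s-t|$ with $\omega(h)\le\delta/n$, so $\omega(|s-t|)\le\delta/n$ by monotonicity. If $|s-t|=h_n$, move $t$ slightly towards $s$, apply the previous case, and let $t$ return; continuity of $\gamma$ gives (4). (The function $\omega$ need not be continuous, so the supremum itself may violate $\omega(h_n)\le\delta/n$; continuity of $\gamma$ repairs this.)

**Step 2: the steps sum to infinity.** If $h_{n+1}<h\le1$, then $\omega(h)>\delta/(n+1)$, that is, $1/\omega(h)<(n+1)/\delta$. Integrate this over $(h_{n+1},h_n]$ and sum over $n=1,\dots,M$, then rearrange: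
$$\int_{h_{M+1}}^{h_1}\frac{dh}{\omega(h)}\le\frac1\delta\sum_{n=1}^M(n+1)(h_n-h_{n+1})=\frac1\delta\Big(2h_1+\sum_{n=2}^Mh_n-(M+1)h_{M+1}\Big)\le\frac2\delta\sum_{n\ge1}h_n .\tag{5}$$
The rearrangement is $\sum_{n=1}^M(n+1)h_n-\sum_{n=2}^{M+1}n\,h_n$: for $2\le n\le M$ the coefficient of $h_n$ is $(n+1)-n=1$. On $(h_1,1]$ we have $1/\omega<1/\delta$. Let $M\to\infty$, so $h_{M+1}\to0$:
$$\int_0^1\frac{dh}{\omega(h)}\le\frac1\delta+\frac2\delta\sum_{n\ge1}h_n .$$
By (3), $\sum_nh_n=\infty$.

Since $(h_n)$ is nonincreasing, for all integers $n_0,L\ge1$ we have $\sum_{n\ge n_0}h_n\le L\sum_{j\ge0}h_{n_0+jL}$ (group the terms in blocks of length $L$). Hence $\sum_{j\ge0}h_{n_0+jL}=\infty$.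

## Reduction by Baire to a single approximate orbit visit

**Step 3: reduce the theorem to finding $u$ for given $w,v,\varepsilon$.** Let $\Gamma=\gamma([0,1])$, a compact set. For nonempty open $V\subset X^d$ put
$$G_V=\{u\in X^d:\ \forall\lambda\in\Gamma\ \exists n\ge0,\ T_\lambda^nu\in V\}.$$
The space $X^d$ is separable, so it has a countable base. A vector $u$ is common hypercyclic for $(T_\lambda)_{\lambda\in\Gamma}$ exactly when, for each $\lambda\in\Gamma$, its orbit meets every nonempty $V$ of that base, that is, $u\in\bigcap_VG_V$.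

*Each $G_V$ is open.* For fixed $n$ the map $(\lambda,u)\mapsto T_\lambda^nu=(e^{n\lambda_i}B^nu_i)_i$ is continuous. Let $u\in G_V$. Each $\lambda\in\Gamma$ has an integer $n_\lambda$, a neighborhood $W_\lambda$ and $r_\lambda>0$ with $T_{\lambda'}^{n_\lambda}u'\in V$ whenever $\lambda'\in W_\lambda$ and $\|u'-u\|<r_\lambda$. Finitely many $W_\lambda$ cover $\Gamma$; with $r>0$ the least of the corresponding $r_\lambda$, the ball of radius $r$ around $u$ lies in $G_V$.

By Baire's theorem it remains to show that each $G_V$ is dense. Given a nonempty open $U$, choose finitely supported vectors $w\in U$ and $v\in V$, and $\varepsilon>0$ such that the $\varepsilon$-balls around them lie in $U$ and $V$. So it suffices to prove the following.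

**Claim.** Given $w,v\in X^d$ with all components supported in $\{1,\dots,q\}$ and $\varepsilon>0$, there is $u\in X^d$ with $\|u-w\|<\varepsilon$ such that for every $\lambda\in\Gamma$ there is $n$ with $\|T_\lambda^nu-v\|<\varepsilon$.

## The walk along the curve

**Step 4: choose the constants, times and parameters in (1).** Let $a>0$ be the minimum of all coordinates of points of $\Gamma$ (it exists by compactness), and $M=1+\|v\|$. Choose in order:

* $\delta\in(0,1]$ with $M(e^\delta-1)<\varepsilon/2$ (accuracy);
* $K>0$ with $Me^\delta\dfrac{e^{-K}}{1-e^{-K}}<\varepsilon/2$ (separation);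
* an integer $L\ge q$ with $aL-\delta\ge K$ (gap between times);
* an integer $n_0\ge q$ with $\dfrac{Me^{-an_0}}{1-e^{-K}}<\varepsilon$ (closeness to $w$).

Put $n_j=n_0+jL$. With $h_n$ from Step 1 for this $\delta$, put $t_j=\min\big(1,\sum_{i<j}h_{n_i}\big)$, so $t_0=0$. By Step 2 there is a least integer $J\ge0$ with $t_{J+1}=1$. Note that $\delta,L,n_0$ were fixed before we asked whether the walk arrives; divergence of $\sum_jh_{n_0+jL}$ for *all* $n_0,L$ is what allows this. Let $\lambda^{(j)}=\gamma(t_j)$ for $0\le j\le J$, and let $u$ be the vector (1).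

**Step 5: check accuracy and separation along the walk.** The intervals $[t_j,t_{j+1}]$, $0\le j\le J$, cover $[0,1]$ and have length at most $h_{n_j}$. By (4),
$$\|\gamma(t)-\lambda^{(j)}\|_\infty\le\frac\delta{n_j}\quad(t\in[t_j,t_{j+1}]),\qquad\|\lambda^{(j+1)}-\lambda^{(j)}\|_\infty\le\frac\delta{n_j}\quad(j<J).\tag{6}$$
For each coordinate $i$ and each $j<J$, since $n_{j+1}=n_j+L$,
$$n_{j+1}\lambda_i^{(j+1)}-n_j\lambda_i^{(j)}=n_j\big(\lambda_i^{(j+1)}-\lambda_i^{(j)}\big)+L\lambda_i^{(j+1)}\ge-\delta+aL\ge K .$$
The parameter may go down, but by at most $\delta/n_j$, which costs at most $\delta$ after multiplication by $n_j$; the extra time $L$ more than pays for it. Adding these inequalities,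
$$n_l\lambda_i^{(l)}-n_j\lambda_i^{(j)}\ge(l-j)K\qquad(0\le j\le l\le J).\tag{7}$$

**Step 6: verify the claim.** First, closeness to $w$. By (7) with $j=0$ and $n_0\lambda_i^{(0)}\ge an_0$,
$$\|u_i-w_i\|\le\sum_{l=0}^Je^{-n_l\lambda_i^{(l)}}\|v_i\|\le M\sum_{l\ge0}e^{-an_0-lK}=\frac{Me^{-an_0}}{1-e^{-K}}<\varepsilon .$$

Now let $\lambda=\gamma(t)\in\Gamma$, with $t\in[t_j,t_{j+1}]$, and use $n=n_j$. Since $n_0\ge q$ and $L\ge q$, formula (2) holds. By (6), $|n_j(\lambda_i-\lambda_i^{(j)})|\le\delta$, so the first term of (2) differs from $v_i$ by at most $(e^\delta-1)\|v_i\|<\varepsilon/2$. For $l>j$, by (6) and (7),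
$$n_j\lambda_i-n_l\lambda_i^{(l)}=n_j(\lambda_i-\lambda_i^{(j)})-\big(n_l\lambda_i^{(l)}-n_j\lambda_i^{(j)}\big)\le\delta-(l-j)K .$$
So the terms with $l>j$ have total norm at most $Me^\delta\sum_{k\ge1}e^{-kK}=Me^\delta\frac{e^{-K}}{1-e^{-K}}<\varepsilon/2$. Hence $\|T_\lambda^{n_j}u-v\|<\varepsilon$. This proves the claim and Theorem 1. $\blacksquare$

**Remark.** Since Theorem 1 gives dense $G_\delta$ sets, Baire's theorem extends it to countable unions of such curves: intersect the countably many sets.

## The modulus $h(2+\log_2(1/h))$ of the Takagi function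

We prove the Corollary by checking the hypotheses of Theorem 1.

**Step 1: bound the increments of $\tau$.** Let $0\le t<t+h\le1$. The function $\operatorname{dist}(\cdot,\mathbb Z)$ is $1$-Lipschitz with values in $[0,\frac12]$. So the $n$-th term $2^{-n}\operatorname{dist}(2^nt,\mathbb Z)$ varies by at most $\min(h,2^{-n-1})$ between $t$ and $t+h$. Choose $m\ge0$ with $2^{-m-1}<h\le2^{-m}$; use the bound $h$ for $n\le m$ and $2^{-n-1}$ for $n>m$:
$$|\tau(t+h)-\tau(t)|\le(m+1)h+\sum_{n>m}2^{-n-1}=(m+1)h+2^{-m-1}\le(m+2)h\le\omega(h):=h\big(2+\log_2(1/h)\big),$$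
the last inequality because $m\le\log_2(1/h)$.

**Step 2: check the hypotheses.** Since $\omega(h)\ge h$, the curve $\gamma(t)=(a+t,b+\tau(t))$ satisfies $\|\gamma(s)-\gamma(t)\|_\infty\le\omega(|s-t|)$; it lies in $(0,\infty)^2$ because $a,b>0$ and $\tau\ge0$. The function $\omega$ is increasing on $(0,1]$, since $\omega'(h)=2+\log_2(1/h)-\frac1{\ln2}>0$ (note $\frac1{\ln2}<2$). Substituting $v=\log_2(1/h)$, so $dh/h=-\ln2\,dv$,
$$\int_0^1\frac{dh}{h(2+\log_2(1/h))}=\ln2\int_0^\infty\frac{dv}{2+v}=\infty .$$
Theorem 1 with $X=c_0(\mathbb N)$ and $d=2$ shows that the common hypercyclic vectors form a dense $G_\delta$ set, which is nonempty. $\blacksquare$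

## Squares of side $(\log3)/n$ that must cover the parameters

Now we turn to Theorem 2. The boxes of the first section reappear, this time as a necessity.

**Step 1: a necessary condition.** Suppose $(u,v)\in\bigcap_{(x,y)\in\Gamma}HC(e^xB\times e^yB)$, and let $e_1=(1,0,0,\dots)$. A dense orbit in a space without isolated points meets every nonempty open set infinitely often, because removing finitely many points from a dense set leaves it dense. So for each $(x,y)\in\Gamma$ there are infinitely many $n\ge1$ with $\|e^{nx}B^nu-e_1\|<\frac12$ and $\|e^{ny}B^nv-e_1\|<\frac12$. First coordinates give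
$$\tfrac12<e^{nx}|u_{n+1}|<\tfrac32,\qquad\tfrac12<e^{ny}|v_{n+1}|<\tfrac32 .$$
Taking logarithms, $nx$ lies in an interval of length $\log\frac32-\log\frac12=\log3$ that depends only on $n$ and $u$; similarly for $ny$. So $(x,y)$ lies in an axis-parallel square $S_n$ of side $c/n$, $c=\log3$, depending only on $n,u,v$ (with $S_n=\varnothing$ if $u_{n+1}v_{n+1}=0$). Hence $\Gamma\subset\bigcup_{n\ge N}S_n$ for every $N$. This gives a criterion:
$$\begin{gathered}\text{if some probability measure }\mu\text{ on }\Gamma\text{ has }\sum_n\sup\{\mu(S):S\text{ a square of side }c/n\}<\infty,\\ \text{then there is no common hypercyclic vector.}\end{gathered}\tag{8}$$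
Indeed, otherwise $1=\mu(\Gamma)\le\sum_{n\ge N}\mu(S_n)\to0$ as $N\to\infty$. All squares here are axis-parallel.

**Example.** The argument uses nothing about $\Gamma$ being a curve. For $\Gamma=[1,2]^2$ and $\mu$ Lebesgue measure, $\mu(S)\le c^2/n^2$, which is summable, so the square has no common hypercyclic vector. For the segment $\Gamma=\{(1+t,1):t\in[0,1]\}$ with $\mu$ the image of Lebesgue measure, $\sup_S\mu(S)=c/n$ for $n\ge2$, the sum diverges and (8) says nothing. This agrees with Theorem 1.

To defeat a graph we want squares of side $s$ to have $\mu$-measure much smaller than $s$: the function should oscillate so fast that, over a $t$-interval of length $s$, only a small fraction of the time is spent in a window of height $s$. We build $f$ by replacing affine pieces with zigzags, tripling the slope each time. The only freedom is *at which scales* to triple, and $\omega$ dictates it.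

## Choosing the scales at which slopes triple

**Step 2a: regularize $\omega$.** We want a monotone measure of the slope allowed at scale $h$. Let $\sigma(h)=\inf_{0<s\le h}\omega(s)/s$. It is nonincreasing, and $h\sigma(h)\le\omega(h)$ (take $s=h$). Conversely, for $0<s\le h$ and $m=\lceil h/s\rceil$ we have $m\le2h/s$, because $h/s\ge1$. Subadditivity and monotonicity, with $h/m\le s$, give
$$\omega(h)\le m\,\omega(h/m)\le m\,\omega(s)\le\frac{2h}s\,\omega(s).$$
So $\omega(s)/s\ge\omega(h)/(2h)$ for all $s\le h$, that is, $h\sigma(h)\ge\omega(h)/2>0$. Multiplying $\omega$ by a constant changes neither hypotheses nor conclusion, so we assume $\sigma(1)=1$.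

**Step 2b: pass to a logarithmic scale.** Let $g(u)=\sigma(e^{-u})$ for $u\ge0$. It is nondecreasing, $g(0)=1$, and with $h=e^{-u}$,
$$\int_0^\infty\frac{du}{g(u)}=\int_0^1\frac{dh}{h\sigma(h)}\le2\int_0^1\frac{dh}{\omega(h)}<\infty .$$
Hence $g\to\infty$. Let $U_k=\inf\{u\ge0:g(u)\ge3^k\}<\infty$, the first moment when slope $3^k$ is allowed. Then $U_0=0$, and $(U_k)$ is nondecreasing. Since $g<3^{k+1}$ on $[0,U_{k+1})$, integrating $1/g$ over $[U_k,U_{k+1})$ and summing yields
$$\sum_{k\ge0}3^{-k-1}(U_{k+1}-U_k)\le\int_0^\infty\frac{du}{g(u)}<\infty .\tag{9}$$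

**Step 2c: make the scales compatible with integer subdivisions.** Let $u_0=0$. For $k\ge1$ let $q_k$ be the least integer $\ge2$ such that
$$u_k:=u_{k-1}+\log(3q_k)>U_k .$$
Then $u_k\ge U_k$ for all $k\ge0$. We bound $u_k-u_{k-1}$.

* If $q_k\ge3$, then $q_k-1\ge2$ fails the condition: $u_{k-1}+\log(3(q_k-1))\le U_k$. So $u_k\le U_k+\log\frac{q_k}{q_k-1}\le U_k+\log\frac32$. With $u_{k-1}\ge U_{k-1}$ we get $u_k-u_{k-1}\le\log\frac32+U_k-U_{k-1}$.
* If $q_k=2$, then $u_k-u_{k-1}=\log6$.

In all cases $u_k-u_{k-1}\le\log6+U_k-U_{k-1}$. Also, for $k\ge1$, $u_k>U_k$ and $g$ is nondecreasing, so $g(u_k)\ge3^k$; for $k=0$, $g(0)=1$. Together with (9),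
$$\sum_{k\ge0}3^{-k}(1+u_{k+1}-u_k)<\infty,\qquad g(u_k)\ge3^k\quad(k\ge0).\tag{10}$$
Put
$$\ell_k=e^{-u_k}=\prod_{i\le k}\frac1{3q_i},\qquad\eta_k=3^k\ell_k=\prod_{i\le k}\frac1{q_i}\le2^{-k}.$$

## The zigzag function

**Step 3a: construct $f$.** Let $f_0(t)=t$ on $[0,1]$. The *level-$k$ intervals* are the intervals of the grid of mesh $\ell_k$ on $[0,1]$. Suppose $f_k$ is continuous and affine with slope $\pm3^k$ on each level-$k$ interval, so it changes by $\eta_k$ across one. Divide each level-$k$ interval into $q_{k+1}$ intervals $J=[\alpha,\beta]$ of length $\ell_k/q_{k+1}=3\ell_{k+1}$. On the three consecutive thirds of $J$, each a level-$(k+1)$ interval, let $f_{k+1}$ go affinely from $f_k(\alpha)$ to $f_k(\beta)$, back to $f_k(\alpha)$, and again to $f_k(\beta)$. Then $f_{k+1}$ is continuous and affine with slope $\pm3^{k+1}$ on level-$(k+1)$ intervals. On $J$ both $f_k$ and $f_{k+1}$ take values in $f_k(J)$, an interval of length $3^k\cdot3\ell_{k+1}=\eta_{k+1}$. So $\|f_{k+1}-f_k\|_\infty\le\eta_{k+1}\le2^{-k-1}$, the $f_k$ converge uniformly, and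 the limit $f$ is continuous.

*Example.* With $q_1=2$, we have $\ell_1=\frac16$ and $f_1$ takes the values $0,\frac12,0,\frac12,1,\frac12,1$ at $0,\frac16,\frac13,\frac12,\frac23,\frac56,1$, with slopes $\pm3$.

**Step 3b: how $f$ distributes time over heights.** We show that, for a level-$k$ interval $I$,
$$\big|\{t\in I:f(t)\in E\}\big|\le3^{-k}|E|\quad\text{for every interval }E .\tag{11}$$
The push-forward of Lebesgue measure on $I$ under a map $\varphi$ is the measure $E\mapsto|\{t\in I:\varphi(t)\in E\}|$. Let $m\ge k$, and let $J\subset I$ be one of the intervals used in passing from $f_m$ to $f_{m+1}$; such $J$ subdivide $I$. The affine map $f_m$ pushes normalized Lebesgue measure on $J$ to the uniform distribution on $f_m(J)$. The map $f_{m+1}$ does this on each third of $J$, with the same image $f_m(J)$, hence also on $J$. Summing over the $J\subset I$, the push-forward of Lebesgue measure on $I$ is the same under $f_m$ and $f_{m+1}$. So it is the same for all $m\ge k$. For $m=k$, $f_k$ is affine on $I$ with slope $\pm3^k$, so it equals $3^{-k}$ times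 Lebesgue measure on $f_k(I)$, an interval of length $\eta_k$. Thus for every bounded continuous $\varphi:\mathbb R\to\mathbb R$ and $m\ge k$,
$$\int_I\varphi(f_m(t))\,dt=3^{-k}\int_{f_k(I)}\varphi(y)\,dy .$$
Let $m\to\infty$: by uniform convergence the same identity holds with $f$ in place of $f_m$. Finite measures with equal integrals of bounded continuous functions coincide, so the push-forward under $f$ is $3^{-k}$ times Lebesgue measure on $f_k(I)$, and (11) follows.

**Step 3c: the modulus of $f$ is at most $9\omega$.** Since $f_{m+1}(J)=f_m(J)$ for each $J$ as above, $f_m(I)=f_k(I)$ for $m\ge k$. In the limit $f(I)\subset f_k(I)$, an interval of length $\eta_k$, for every level-$k$ interval $I$.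

Let $h=|s-t|\in(0,1]$. Since $\ell_0=1$ and $\ell_k\to0$, there is $k\ge0$ with $\ell_{k+1}\le h\le\ell_k$. The interval between $s$ and $t$ is covered by at most $h/\ell_{k+1}+2\le3h/\ell_{k+1}$ consecutive level-$(k+1)$ intervals, and consecutive ones share an endpoint. So
$$|f(s)-f(t)|\le\frac{3h}{\ell_{k+1}}\eta_{k+1}=3h\cdot3^{k+1}=9\cdot3^kh .$$
Since $h\le\ell_k$ and $\sigma$ is nonincreasing, $\sigma(h)\ge\sigma(\ell_k)=g(u_k)\ge3^k$ by (10). Hence $|f(s)-f(t)|\le9h\sigma(h)\le9\omega(h)$.

## Small measure of small squares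

**Step 4: apply (8).** Let $a>0$, $b>-\min f$, and let $\mu$ be the image of Lebesgue measure on $[0,1]$ under $t\mapsto(a+t,b+f(t))$, a probability measure on $\Gamma$. Let $S$ be a square of side $s\in(0,1]$, and let $j\ge0$ satisfy $\ell_{j+1}<s\le\ell_j$. The $t$ with $(a+t,b+f(t))\in S$ lie in an interval of length $s\le\ell_j$, which is covered by two level-$j$ intervals, and they satisfy $f(t)\in E$ for an interval $E$ of length $s$. By (11),
$$\mu(S)\le2\cdot3^{-j}s .$$

Take $s=c/n$ with $n\ge2>c=\log3$, so $s<1$. The condition $\ell_{j+1}<c/n\le\ell_j$ means $c/\ell_j\le n<c/\ell_{j+1}$. For integers $n$ in an interval $[A,A')$ with $A\ge1$, the first contributes at most $1$ to $\sum1/n$ and the others at most $\int_A^{A'}dx/x$. Since $c/\ell_j\ge c>1$, the sum of $1/n$ over our range is at most $1+\log(\ell_j/\ell_{j+1})=1+u_{j+1}-u_j$. By (10),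
$$\sum_{n\ge2}\ \sup_{S\text{ of side }c/n}\mu(S)\le2c\sum_{j\ge0}3^{-j}(1+u_{j+1}-u_j)<\infty .$$
The single term $n=1$ is at most $1$. By (8), $\bigcap_{(x,y)\in\Gamma}HC(e^xB\times e^yB)=\varnothing$. $\blacksquare$

**Example (all $q_k=2$).** Run the construction of Step 3a with $q_k=2$ for every $k$, so $\ell_k=6^{-k}$, and let $\kappa=\log3/\log6$, so $3^k=\ell_k^{-\kappa}$. The first bound in Step 3c, with $h\le\ell_k$, gives $|f(s)-f(t)|\le9\cdot3^kh\le9h^{1-\kappa}$: Hölder with exponent $1-\kappa=\log2/\log6$. In Step 4, $6^{-(j+1)}<s$ gives $3^{-j}=3\cdot3^{-(j+1)}<3s^\kappa$, so $\mu(S)\le6s^{1+\kappa}$. With $s=c/n$ this is summable, and (8) applies directly.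

## The dichotomy for moduli of continuity

We prove the Consequence. Let $\omega$ be nondecreasing and subadditive. If $\int_0dh/\omega=\infty$ and a curve has modulus at most $C\omega$, apply Theorem 1 with $C\omega$, which still satisfies (3). This covers graphs, which are curves $t\mapsto(a+t,b+f(t))$. Their modulus is $\max(h,O(\omega(h)))$, and this is $O(\omega)$: Step 2a with $h=1$ gives $\omega(s)\ge s\,\omega(1)/2$. If instead $\int_0dh/\omega<\infty$, Theorem 2 provides a graph without a common hypercyclic vector; by the same inequality it is a curve with modulus $O(\omega)$. So the condition is the same for curves and for graphs. $\blacksquare$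

Some moduli near $0$, with $v=\log\frac1h$, so that $\int_0\frac{dh}{h\,\varphi(\log(1/h))}=\int^\infty\frac{dv}{\varphi(v)}$:

* $h\log\frac1h\log\log\frac1h$ is admissible, since $\int^\infty\frac{dv}{v\log v}=\infty$;
* $h\log\frac1h\,(\log\log\frac1h)^{1+\varepsilon}$ with $\varepsilon>0$ is not, since $\int^\infty\frac{dv}{v(\log v)^{1+\varepsilon}}<\infty$;
* $h^\beta$ with $0<\beta<1$ is not, since $\int_0h^{-\beta}dh<\infty$.

To place the first two in the class of nondecreasing subadditive functions on $(0,1]$, write them as $h\varphi(\log\frac1h)$ with $\varphi(v)=v(\log v)^p$, $p\ge1$. The derivative in $h$ is $\varphi(v)-\varphi'(v)=v(\log v)^p-(\log v)^p-p(\log v)^{p-1}$, which is positive for large $v$. So the function is increasing on some $(0,h_0]$, and there $\omega(h)/h=\varphi(\log\frac1h)$ is nonincreasing if $h_0$ is small. Extend $\omega$ by the constant $\omega(h_0)$ on $[h_0,1]$: it stays nondecreasing and $\omega(h)/h$ stays nonincreasing, which gives subadditivity as computed for $h^\beta$ after Theorem 2.
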